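\title{Finite $q$-groups of unbounded nilpotency class with a metacyclic Frobenius group of automorphisms}

\begin{abstract}
For every prime $q$ and every $c\ge 1$ we construct a finite $q$-group $G$ of nilpotency class exactly $c$ that admits a metacyclic Frobenius group of automorphisms $FH$, with kernel $F$ and complement $H$, such that $C_G(F)=1$ and $C_G(H)$ is elementary abelian. This answers a question of Iusa in the affirmative. The groups have the form $1+J$, where $J$ is a quotient of a path algebra graded by $\mathbb{F}_p$, and the class is found by a dimension count that does not depend on the characteristic. A variant of the construction gives metabelian examples.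
\end{abstract}

\section{The question and the results}\label{sec:intro}

All groups in this paper are finite. If a group $A$ acts by automorphisms on a group $G$, then $C_G(A)$ denotes the subgroup of elements fixed by $A$. We write $A\le\operatorname{Aut}G$, and say that $G$ \emph{admits} $A$, when the action is faithful. A \emph{Frobenius group} $FH$ with \emph{kernel} $F$ and \emph{complement} $H$ is a semidirect product of a normal subgroup $F$ by $H$ such that $C_F(h)=1$ for every nontrivial $h\in H$. It is \emph{metacyclic} when $F$ and $H$ are both cyclic. The examples used below are the simplest ones: $F$ has prime order $p$, and $H$ is a nontrivial subgroup of $\operatorname{Aut}F\cong\mathbb{F}_p^*$.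

Let $FH$ act on $G$ with $C_G(F)=1$. Then the subgroup $C_G(H)$ has a strong influence on $G$. Khukhro, Makarenko and Shumyatsky proved that if $C_G(H)$ is nilpotent, then $G$ is nilpotent, and that if moreover $F$ is cyclic, then the nilpotency class of $G$ is bounded in terms of $|H|$ and the class of $C_G(H)$. The dependence on $|H|$ cannot be dropped: it is known that there is a family of nilpotent groups of unbounded class, each admitting a metacyclic Frobenius group $FH$ with $C_G(F)=1$ and $C_G(H)$ abelian. In the known construction the groups are $q$-groups, where the prime $q$ grows with the order of the Frobenius group used.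

A nilpotent group is the direct product of its Sylow subgroups. These are characteristic, so they inherit the conditions that $C_G(F)$ be trivial and $C_G(H)$ abelian, and the class of $G$ is the largest of their classes. Bounding the class is therefore a problem about groups of prime power order, one prime at a time, and the known examples leave room for a bound that depends on the prime alone. Iusa~\cite{Iusa} asks whether this room can be closed.

\medskip
\noindent\textbf{Question.} \emph{Is there a prime $q$ and a family of finite $q$-groups of unbounded nilpotency class such that each member $G$ admits a metacyclic Frobenius group of automorphisms $FH$, which may depend on $G$, with $C_G(F)=1$ and $C_G(H)$ abelian?}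
\medskip

By the theorem of Khukhro, Makarenko and Shumyatsky, $|H|$ is necessarily unbounded along any such family. We show that such families exist for every prime $q$.

\begin{theorem}\label{thm:main}
Let $p\ne q$ be primes, let $H\le\mathbb{F}_p^*$ have order $m\ge 2$, and put $k=(p-1)/m$. Let $c\ge 1$ satisfy
\begin{equation}\label{eq:cond}
p-1>\binom{c}{2}+k^2\binom{c+1}{3}.
\end{equation}
Let $FH$ be the metacyclic Frobenius group of order $pm$ with kernel $F\cong\mathbb{Z}/p$ and complement $H$. Then there is a finite $q$-group $G$ with $FH\le\operatorname{Aut}G$ such that $C_G(F)=1$, the group $C_G(H)$ is elementary abelian, and $G$ has nilpotency class exactly $c$ and derived length exactly $\lfloor\log_2c\rfloor+1$.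
\end{theorem}

\begin{corollary}\label{cor:answer}
Let $q$ be any prime.
\begin{enumerate}
\item[(i)] For every $c\ge1$ there is a finite $q$-group $G$ of class exactly $c$ that admits a metacyclic Frobenius group $FH$ with $C_G(F)=1$ and $C_G(H)$ abelian. Among these groups the class and the derived length are both unbounded.
\item[(ii)] In \textup{(i)} one can moreover take $|FH|$ coprime to $q$.
\item[(iii)] If $p\ge3$ is a prime, $p\ne q$ and $H=\mathbb{F}_p^*$, then Theorem~\ref{thm:main} applies with $c=\lfloor|H|^{1/3}\rfloor$. So class at least $\lfloor|H|^{1/3}\rfloor$ occurs.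
\end{enumerate}
\end{corollary}

The groups of Theorem~\ref{thm:main} have growing derived length, but this is not forced.

\begin{theorem}\label{thm:metab}
Let $p,q,H,m,k$ and $FH$ be as in Theorem~\ref{thm:main}, and let $d\ge1$ satisfy
\begin{equation}\label{eq:condB}
p-1>2^d-1+k^2d\,2^{d-1}.
\end{equation}
Then there is a finite metabelian $q$-group $G$ of class exactly $d+1$ with $FH\le\operatorname{Aut}G$, $C_G(F)=1$ and $C_G(H)$ abelian. Hence, for every prime $q$, a family as in the Question exists even among groups that are split extensions of elementary abelian groups by elementary abelian groups.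
\end{theorem}

A rough count suggests the answer. Let $U$ and $U'$ be $FH$-modules over a field of characteristic $q$ that contains the $p$-th roots of unity, of dimensions $D$ and $D'$, with no nonzero $F$-fixed vectors. We shall see that the fixed spaces of $H$ have dimensions $D/m$ and $D'/m$. Think of $U$ and $U'$ as two sections of $G$ whose commutators take values in a quotient of $U\otimes U'$. For $C_G(H)$ to be abelian, the $DD'/m^2$ products of fixed basis vectors must vanish in this quotient. The kernel has to be $F$-invariant, so each product takes its components in the eigenspaces of $F$ with it, and there are at most $p-1$ components with nontrivial eigenvalue. The loss is at most a fraction $(p-1)/m^2=k^2/(p-1)$ of $DD'$. This is small when $H$ has small index in $\mathbb{F}_p^*$, and the prime $q$ does not appear. If class $c$ calls for a number of such conditions that depends only on $c$, then something survives when $p$ is large.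

It remains to pass from linear algebra to groups without restricting $q$. The Baker--Campbell--Hausdorff formula $x+y+\frac12[x,y]+\frac1{12}[x,[x,y]]+\cdots$, which turns Lie algebras into groups, has denominators. We use associative algebras instead: $1+J$ is a group for every nilpotent associative algebra $J$, in every characteristic.

\medskip
\noindent\textbf{Conventions.} Commutators are $[g,h]=g^{-1}h^{-1}gh$ and are left-normed: $[g_1,\dots,g_s]=[[g_1,\dots,g_{s-1}],g_s]$. The lower central series is $\gamma_1(G)=G$, $\gamma_{s+1}(G)=[\gamma_s(G),G]$, and $G$ has class $c$ if $\gamma_c(G)\ne1=\gamma_{c+1}(G)$. The derived series is $G^{(0)}=G$, $G^{(s+1)}=[G^{(s)},G^{(s)}]$, the derived length is the least $s$ with $G^{(s)}=1$, and $G$ is metabelian if $G^{(2)}=1$.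

\section{Weights, fixed points and algebra groups}\label{sec:tools}

Fix $p,q,H,m,k$ as in Theorem~\ref{thm:main} and put $N=p-1=km$. Let $E$ be the splitting field of $X^p-1$ over $\mathbb{F}_q$. Since $p\ne q$, this polynomial has $p$ distinct roots, so the finite field $E$ contains a primitive $p$-th root of unity $\omega$. The power $\omega^w$ makes sense for $w\in\mathbb{F}_p$.

Let $F=\langle f\rangle$ have order $p$, and let $FH$ be the semidirect product with $hfh^{-1}=f^{\,h^{-1}}$, the exponent being read in $\mathbb{F}_p$. If $h\ne1$ centralizes $f^a$, then $ah^{-1}=a$ and $a=0$, so $FH$ is a Frobenius group; it is metacyclic because $\mathbb{F}_p^*$ is cyclic. It is the only Frobenius group with kernel of order $p$ and complement of order $m$, since the complement embeds in $\operatorname{Aut}F\cong\mathbb{F}_p^*$, which has just one subgroup of order $m$.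

\subsection*{Actions of $FH$ as gradings}
A \emph{graded $H$-space} is a finite-dimensional $E$-vector space $U=\bigoplus_{w\in\mathbb{F}_p}U(w)$ with a linear action of $H$ such that $hU(w)=U(hw)$ for all $h$ and $w$. Elements of $U(w)$ have \emph{weight} $w$, and $a_w$ denotes the component of $a\in U$ in $U(w)$. A subspace is \emph{homogeneous} if it contains the components of its elements. The quotient of $U$ by a homogeneous $H$-invariant subspace is again a graded $H$-space. We write $U^A$ for the fixed space of a group $A$.

\begin{lemma}\label{lem:dict}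
Let $U$ be a graded $H$-space, and let $f$ act on $U(w)$ as multiplication by $\omega^w$. This defines a linear action of $FH$ on $U$, and $U^F=U(0)$. A subspace is $F$-invariant if and only if it is homogeneous. If $U(w)\neq0$ for some $w\ne0$, then the action is faithful.
\end{lemma}

\begin{proof}
We have $f^p=1$. For $a\in U(w)$ the vector $h^{-1}a$ has weight $h^{-1}w$, so $hfh^{-1}a=\omega^{h^{-1}w}a=f^{\,h^{-1}}a$, and the defining relation of $FH$ holds. If $fa=a$, then $\omega^wa_w=a_w$ for all $w$, so $a_w=0$ for $w\ne0$. Homogeneous subspaces are spanned by eigenvectors of $f$, hence $F$-invariant; the converse follows from $a_w=p^{-1}\sum_{j=0}^{p-1}\omega^{-jw}f^ja$. Finally, let $f^ah$ act trivially and let $U(w)\ne0$ with $w\neq 0$. Since $f^ah$ maps $U(w)$ to $U(hw)$, we get $hw=w$ and $h=1$. Then $\omega^{aw}=1$, so $f^a=1$.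
\end{proof}

The building block of all our constructions is the space with basis $e_u$ $(u\in\mathbb{F}_p^*)$, where $e_u$ has weight $u$ and $he_u=e_{hu}$. Its additive group is an elementary abelian $q$-group that admits $FH$ with trivial centralizer of $F$. This is the case $c=1$ of Theorem~\ref{thm:main}.

\subsection*{Fixed points of $H$}
We shall build our objects as quotients, imposing relations on the $H$-fixed vectors upstairs. This is useful only if the quotient has no other fixed vectors. When $q\nmid m$ one lifts fixed vectors by averaging over $H$. When $q\mid m$ lifting can fail: the augmentation map from the group algebra $EH$ onto the trivial module $E$ sends the fixed vector $\sum_hh$ to $m=0$. The next lemma shows that no such failure occurs when weight $0$ is absent from the quotient, whatever $m$ and $q$ are. The reason is that $H$ acts freely on $\mathbb{F}_p^*$. Let $W$ be a set of representatives of the $k$ orbits of $H$ on $\mathbb{F}_p^*$, so that every nonzero weight is $hw$ for unique $h\in H$ and $w\in W$.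

\begin{lemma}\label{lem:lift}
Let $U$ be a graded $H$-space with $U(0)=0$.
\begin{enumerate}
\item[(a)] The map $b\mapsto\sum_{h\in H}hb$ is a bijection from $\bigoplus_{w\in W}U(w)$ onto $U^H$, and $\dim U^H=\dim U/m$.
\item[(b)] Let $\pi\colon\tilde U\to U$ be a surjective linear map of graded $H$-spaces that preserves weights and commutes with $H$. Then $\pi(\tilde U^H)=U^H$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The sum $\sum_hhb$ is fixed by $H$, and its components with weights in $W$ are those of $b$, so the map is injective. If $a\in U^H$, then comparing components of weight $hw$ in $ha=a$ gives $ha_w=a_{hw}$. Since $a_0=0$, we get $a=\sum_{w\in W}\sum_hha_w$, so the map is onto. The dimension formula follows from $\dim U(hw)=\dim U(w)$.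

(b) Given $a\in U^H$, choose $\tilde a_w\in\tilde U(w)$ with $\pi(\tilde a_w)=a_w$ for each $w\in W$. Then $\sum_{w\in W}\sum_hh\tilde a_w$ lies in $\tilde U^H$ and maps to $a$.
\end{proof}

\subsection*{Algebra groups}
Let $J$ be a finite-dimensional associative $E$-algebra without identity. Let $J^s$ be the span of all products of $s$ elements of $J$; it is an ideal. Assume that $J$ is nilpotent, that is, $J^n=0$ for some $n$. Inside the algebra $E1\oplus J$ the set $1+J$ is a group, with $(1+a)^{-1}=1-a+a^2-\cdots$, and its order $|J|$ is a power of $q$. In the same way each $1+J^s$ is a subgroup. An algebra automorphism $\varphi$ of $J$ acts on $1+J$ by $1+a\mapsto1+\varphi(a)$, so $C_{1+J}(A)=1+J^A$ for every group $A$ of automorphisms of $J$.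

\begin{lemma}\label{lem:alg}
Let $J$ be as above and $G=1+J$.
\begin{enumerate}
\item[(a)] $\gamma_s(G)\le1+J^s$ for $s\geq 1$, and $G^{(s)}\le1+J^{2^s}$ for $s\geq 0$.
\item[(b)] If $y,z\in J$ and $y^2=z^2=zy=0$, then $[1+y,1+z]=1+yz$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For $g=1+a$ and $g'=1+b$ we have $[g,g']=1+g^{-1}g'^{-1}(gg'-g'g)$ and $gg'-g'g=ab-ba$. Hence $[1+J^r,1+J^s]\le1+J^{r+s}$, and both claims follow by induction on $s$.

(b) Here $(1+y)^{-1}=1-y$ and $(1+z)^{-1}=1-z$, so
\[
[1+y,1+z]=(1-y-z+yz)(1+y+z+yz).
\]
The products $y\cdot yz$, $z\cdot yz$, $yz\cdot y$, $yz\cdot z$ and $yz\cdot yz$ each contain $y^2$, $z^2$ or $zy$ and vanish. What remains is $1+2yz-(y+z)^2$, and $(y+z)^2=yz$.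
\end{proof}

The task is now the following. Find a nilpotent algebra $J$ that is a graded $H$-space, with $J(v)J(w)\subseteq J(v+w)$ and with $H$ acting by algebra automorphisms. Then $f$ is an automorphism too, since $f(ab)=\omega^{v+w}ab=f(a)f(b)$ for $a\in J(v)$, $b\in J(w)$. We want $J(0)=0$, which gives $C_G(F)=1$; we want $J^HJ^H=0$, which makes $C_G(H)$ elementary abelian; and we want long nontrivial commutators. Long nonzero products are not enough for the last point, since $1+J$ is abelian for commutative $J$. Lemma~\ref{lem:alg}(b) shows the remedy: if elements multiply in one order only, then commutators are products.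

\section{Class two by hand}\label{sec:example}

Take $p\ge3$ and $H=\mathbb{F}_p^*$, so $k=1$ and $m=N$. Let $P$ be the algebra with basis
\[
a_u,\qquad b_v,\qquad a_ub_v\qquad(u,v\in\mathbb{F}_p^*),
\]
in which the product of $a_u$ and $b_v$, in this order, is the basis element $a_ub_v$ and all other products of basis elements are $0$. Give these elements the weights $u$, $v$, $u+v$, and let $h\in H$ multiply all subscripts by $h$. Let $T$ be the span of the $N^2$ products $a_ub_v$. Two things are wrong with $P$.

First, $P(0)\ne0$: it is spanned by the $N$ products $a_ub_{-u}$. These must be killed.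

Second, $P^H=E\alpha\oplus E\beta\oplus T^H$ with $\alpha=\sum_ua_u$ and $\beta=\sum_vb_v$, and $\alpha\beta=\sum_{u,v}a_ub_v\ne0$. The kernel of the quotient map must be $F$-invariant, so by Lemma~\ref{lem:dict} it must contain, with $\alpha\beta$, all the components
\[
s_w=\sum_{u+v=w}a_ub_v .
\]
The element $s_0$ lies in $P(0)$, so this costs $N$ further relations.

Let $I$ be the span of $P(0)$ and the $s_w$. It is homogeneous, it is $H$-invariant because $hs_w=s_{hw}$, and it is an ideal because $I\subseteq T$ and $PT=TP=0$. Put $J=P/I$. Then $J(0)=0$. Also $J^H=E\alpha\oplus E\beta\oplus(T/I)^H$, where $T/I$ annihilates $J$ and $\alpha^2=\beta^2=\beta\alpha=\alpha\beta=0$ in $J$, so $J^HJ^H=0$. For $w\ne0$ the space $T(w)$ has the $p-2$ basis elements $a_ub_{w-u}$ with $u\ne0,w$, and $I(w)$ is the line $Es_w$. Hence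
\[
\dim T/I=(p-1)(p-3)=N^2-2N.
\]
For $p=5$ and $w=1$, the single relation is $a_2b_4+a_3b_3+a_4b_2=0$, and two dimensions survive. Some product $a_ub_v$ is nonzero in $J$, and $[1+a_u,1+b_v]=1+a_ub_v$ by Lemma~\ref{lem:alg}(b). So $1+J$ has class $2$ and order $|E|^{4+4+8}$, for any $q\ne5$; the prime $q=2$, which divides $|H|=4$, is allowed. For $p=3$ the relations read $a_2b_2=0$ and $a_1b_1=0$, the whole of $T$ dies, and $1+J$ is abelian. This agrees exactly with \eqref{eq:cond}, which for $c=2$ and $k=1$ reads $p-1>2$.

For higher class we use $c$ layers of generators in place of two. Two new features appear. The fixed vectors in the image of $T$ can now be multiplied by fixed vectors of the next layer, and we need to know what they are; Lemma~\ref{lem:lift}(b) tells us. And relations in short products have consequences in long ones, which must be counted.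

\section{A quotient of the path algebra}\label{sec:algebra}

Let $H$ be arbitrary again, and let $c\geq1$. Consider the directed graph with vertices $0,1,\dots,c$ and, for each $t=1,\dots,c$, with $N$ arrows $x_{t,u}$ $(u\in\mathbb{F}_p^*)$ from $t-1$ to $t$. For $0\le i<l\le c$ let $P_{il}$ be the $E$-space whose basis is the set of paths from $i$ to $l$, written as \emph{monomials}
\[
x_{i+1,u_{i+1}}\,x_{i+2,u_{i+2}}\cdots x_{l,u_l}\qquad(u_t\in\mathbb{F}_p^*).
\]
Thus $\dim P_{il}=N^{l-i}$. Let $P=\bigoplus_{i<l}P_{il}$. The product of two monomials is their concatenation if the first ends where the second starts, and $0$ otherwise. Then $P$ is associative,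
\begin{equation}\label{eq:blocks}
P_{ij}P_{jl}\subseteq P_{il},\qquad P_{ij}P_{j'l}=0\quad(j\ne j'),
\end{equation}
and $P^{c+1}=0$. One may picture an element of $P$ as a strictly upper triangular matrix with $(i,l)$ entry in $P_{il}$.

The weight of the monomial above is $u_{i+1}+\dots+u_l\in\mathbb{F}_p$, and $h\in H$ sends it to $x_{i+1,hu_{i+1}}\cdots x_{l,hu_l}$. Weights add under concatenation, $h$ respects concatenation, and $h$ multiplies weights by $h$. So $P$ has the structure asked for at the end of Section~\ref{sec:tools}, and $FH$ acts on $P$ by algebra automorphisms. Each $P_{il}$ is a graded $H$-space. The group $H$ permutes the monomials of $P_{il}$ freely, because it acts freely on the label $u_l$. A vector is fixed by $H$ exactly when its coefficients are constant on orbits, so $P_{il}^H$ has a basis of $N^{l-i}/m$ orbit sums.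

We impose the relations that are forced. Let $I$ be the two-sided ideal of $P$ generated by
\begin{enumerate}
\item[(a)] all monomials of weight $0$;
\item[(b)] all weight components of all products $ab$ with $a\in P_{ij}^H$, $b\in P_{jl}^H$ and $i<j<l$.
\end{enumerate}
The relations (b) are needed even if one only wants fixed vectors to commute, since $ba=0$ by \eqref{eq:blocks}. Put $J=P/I$.

\begin{lemma}\label{lem:J}
The ideal $I$ is $FH$-invariant and $I=\bigoplus I_{il}$ with $I_{il}=I\cap P_{il}$. Thus $J=\bigoplus J_{il}$ with $J_{il}=P_{il}/I_{il}$, the rules \eqref{eq:blocks} hold in $J$, and $FH$ acts on $J$ by automorphisms. Moreover $J(0)=0$, $J^{c+1}=0$, $J_{i,i+1}=P_{i,i+1}$ for all $i$, and $J^HJ^H=0$.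
\end{lemma}

\begin{proof}
The ideal $I$ is spanned by the elements $\mu g\nu$, where $g$ is a generator of type (a) or (b) and each of $\mu,\nu$ is a monomial or absent. Each such element lies in a single space $P_{il}(w)$. Hence $I$ is the direct sum of the spaces $I\cap P_{il}(w)$; in particular it is homogeneous and $F$-invariant. The set of generators is $H$-invariant. This holds for (a) because $h$ permutes the monomials of weight $0$. For (b), the product $ab$ is fixed by $H$, so $h$ maps its component of weight $w$ to its component of weight $hw$. Thus $I$ is $H$-invariant, and $J$ inherits all the structure of $P$. We have $J(0)=0$ by (a), and $J^{c+1}=0$ since $P^{c+1}=0$. A single arrow has nonzero weight, so all generators of type (a), like those of type (b), lie in spaces $P_{il}$ with $l-i\ge2$. Hence $I_{i,i+1}=0$.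

Since $H$ preserves each $J_{il}$, we have $J^H=\bigoplus J_{il}^H$, and by \eqref{eq:blocks} it suffices to show $J_{ij}^HJ_{jl}^H=0$. As $J(0)=0$, Lemma~\ref{lem:lift}(b) applies to $P_{ij}\to J_{ij}$ and $P_{jl}\to J_{jl}$. So elements of $J_{ij}^H$ and $J_{jl}^H$ lift to $a\in P_{ij}^H$ and $b\in P_{jl}^H$, and $ab$ is the sum of its components, which lie in $I$ by (b).
\end{proof}

So far \eqref{eq:cond} has played no role. The danger is that $I$ swallows all long paths, as it did for $p=3$ in Section~\ref{sec:example}. The next proposition is the heart of the proof.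

\begin{proposition}\label{prop:count}
If \eqref{eq:cond} holds, then $J_{0c}\ne0$.
\end{proposition}

\begin{proof}
We bound $\dim I_{0c}$. By the proof of Lemma~\ref{lem:J} and by \eqref{eq:blocks}, $I_{0c}$ is spanned by the elements $\mu g\nu$ where $g\in P_{il}$ is a generator, $\mu\in P_{0i}$ is a monomial (absent if $i=0$) and $\nu\in P_{lc}$ is a monomial (absent if $l=c$).

\emph{Type \textup{(a)}.} Here $\mu g\nu$ is a monomial $x_{1,u_1}\cdots x_{c,u_c}$ with $u_{i+1}+\dots+u_l=0$, where $l-i\ge2$. For a given pair $(i,l)$ there are at most $N^{c-1}$ such monomials, because $u_l$ is determined by the other labels. There are $\binom{c+1}2-c=\binom c2$ pairs $0\le i<l\le c$ with $l-i\ge2$. The contribution to $\dim I_{0c}$ is at most $\binom c2N^{c-1}$.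

\emph{Type \textup{(b)}.} Fix $i<j<l$. The component $(ab)_v$ is bilinear in $a$ and $b$, so we may let $a$ and $b$ run over the orbit sums, which gives $(N^{j-i}/m)(N^{l-j}/m)=N^{l-i}/m^2$ products. Components of weight $0$ are combinations of generators of type (a) and have been counted, so $v$ runs over the $N$ nonzero weights. There are $N^i$ choices for $\mu$ and $N^{c-l}$ for $\nu$. The triple contributes at most
\[
N^i\cdot\frac{N^{l-i}}{m^2}\cdot N\cdot N^{c-l}=\frac{N^{c+1}}{m^2}=k^2N^{c-1},
\]
and there are $\binom{c+1}3$ triples $0\le i<j<l\le c$.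

Adding up and using \eqref{eq:cond},
\[
\dim I_{0c}\le N^{c-1}\left(\binom c2+k^2\binom{c+1}3\right)<N^c=\dim P_{0c}.\qedhere
\]
\end{proof}

\section{The group $1+J$}\label{sec:group}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $J$ be the algebra of Section~\ref{sec:algebra} and $G=1+J$, a finite $q$-group on which $FH$ acts. We use Lemma~\ref{lem:J} throughout.

\emph{The action.} The space $J_{01}=P_{01}$ contains the arrows $x_{1,u}$ of nonzero weight, so $FH$ acts faithfully on $J$ by Lemma~\ref{lem:dict}, and $FH\le\operatorname{Aut}G$. By the same lemma $C_G(F)=1+J(0)=1$. Next, $C_G(H)=1+J^H$, and $(1+a)(1+b)=1+a+b$ for $a,b\in J^H$ because $J^HJ^H=0$. So $C_G(H)$ is isomorphic to the additive group of the $E$-space $J^H$, which is elementary abelian.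

\emph{Upper bounds.} Since $J^{c+1}=0$, Lemma~\ref{lem:alg}(a) gives $\gamma_{c+1}(G)=1$, and $G^{(s)}=1$ whenever $2^s>c$.

\emph{Lower bounds.} If $y\in J_{ij}$ and $z\in J_{jl}$ with $i<j<l$, then $y^2=z^2=zy=0$ by \eqref{eq:blocks}, so Lemma~\ref{lem:alg}(b) gives
\begin{equation}\label{eq:comm}
[1+y,1+z]=1+yz,\qquad yz\in J_{il}.
\end{equation}
By Proposition~\ref{prop:count}, some monomial $x_{1,u_1}\cdots x_{c,u_c}$ is not in $I$. Let $y_t\in J_{t-1,t}$ be the image of $x_{t,u_t}$, so that $y_1y_2\cdots y_c\ne0$. Applying \eqref{eq:comm} with $y=y_1\cdots y_{j}\in J_{0j}$ and $z=y_{j+1}$ for $j=1,\dots,c-1$, we obtain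
\[
[1+y_1,1+y_2,\dots,1+y_c]=1+y_1y_2\cdots y_c\ne1 .
\]
So $\gamma_c(G)\ne1$, and the class is exactly $c$.

For the derived series we split products in the middle. For $t\ge0$ and $t+2^s\le c$ put $\pi(t,s)=y_{t+1}y_{t+2}\cdots y_{t+2^s}\in J_{t,\,t+2^s}$. We claim that $1+\pi(t,s)\in G^{(s)}$. For $s=0$ this says $1+y_{t+1}\in G$. If the claim holds for $s$ and $t+2^{s+1}\le c$, then \eqref{eq:comm} gives
\[
1+\pi(t,s+1)=[1+\pi(t,s),\,1+\pi(t+2^s,s)]\in G^{(s+1)}.
\]
If $2^s\le c$, then $\pi(0,s)$ is a factor of the nonzero product $y_1\cdots y_c$, so $\pi(0,s)\ne0$ and $G^{(s)}\ne1$. The derived length is therefore $\min\{s:2^s>c\}=\lfloor\log_2c\rfloor+1$.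
\end{proof}

\begin{remark}\label{rem:hyp}
The hypothesis $p\ne q$ provides $\omega$. It cannot be dropped: a $p$-group acting on a nontrivial $p$-group fixes a nontrivial element, by counting orbits. The inequality \eqref{eq:cond} is used only in Proposition~\ref{prop:count}. For $c\ge2$ it forces $k^2<km$, that is, $k<m$, so it is a condition that $H$ be large in $\mathbb{F}_p^*$. No relation between $q$ and $m$ is assumed.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
(i) Take a prime $p\ge3$, $p\ne q$, with $p-1>\binom c2+\binom{c+1}3$, and $H=\mathbb{F}_p^*$. Then $m=p-1\ge2$, $k=1$, and Theorem~\ref{thm:main} applies. The derived length $\lfloor\log_2c\rfloor+1$ is unbounded with $c$.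

(ii) Recall Dirichlet's theorem: if $a$ and $n$ are coprime, there are infinitely many primes $p\equiv a\pmod n$. If $q$ is odd, take $p\equiv2\pmod q$ and $H=\mathbb{F}_p^*$; then $|FH|=p(p-1)\equiv2\pmod q$ is coprime to $q$. If $q=2$, take $p\equiv3\pmod4$ with $p\ge7$ and let $H$ have index $2$ in $\mathbb{F}_p^*$; then $m=(p-1)/2\ge3$ is odd, and so is $|FH|=pm$. In both cases $k\le2$, so \eqref{eq:cond} holds for all large $p$.

(iii) For $k=1$ the right side of \eqref{eq:cond} is
\[
\frac{c(c-1)}2+\frac{(c+1)c(c-1)}6=\frac{c(c-1)(c+4)}6=\frac{c^3+3c^2-4c}6 .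
\]
For $c\ge1$ this is less than $c^3$, since $3c^2\le3c^3$. With $c=\lfloor|H|^{1/3}\rfloor\ge1$ we have $c^3\le|H|=p-1$, so \eqref{eq:cond} holds.
\end{proof}

\section{Metabelian examples}\label{sec:metab}

We now want $G=M\rtimes V$ with $M$ and $V$ elementary abelian. Then $V$ acts on $M$ by commuting operators, and these cannot be made to compose in one order only. We keep the layers, but now a layer records only whether it has been used. The intervals $[i,l]$ of Section~\ref{sec:algebra} are replaced by subsets of $[d]=\{1,\dots,d\}$, and this is why \eqref{eq:condB} is exponential in $d$. Keep $E$, $\omega$, $N$ and $FH$ from Section~\ref{sec:tools}.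

\subsection*{The space $Q$ and the operators}
For $S\subseteq[d]$ let $Q_S$ have as $E$-basis the symbols $\langle u;w\rangle$, where $u\colon S\to\mathbb{F}_p^*$ is a function and $w\in\mathbb{F}_p^*$. Thus $\dim Q_S=N^{|S|+1}$. Put $Q=\bigoplus_SQ_S$. The weight of $\langle u;w\rangle$ is $w+\sum_{t\in S}u(t)$, and $h\langle u;w\rangle=\langle hu;hw\rangle$. Each $Q_S$ is a graded $H$-space, and $H$ permutes its basis freely, so $Q_S^H$ has a basis of $N^{|S|+1}/m$ orbit sums.

For $i\in[d]$ and $v\in\mathbb{F}_p^*$ let $X_{v,i}$ be the operator on $Q$ that vanishes on $Q_S$ if $i\in S$, and for $i\notin S$ sends $\langle u;w\rangle\in Q_S$ to $\langle u';w\rangle\in Q_{S\cup\{i\}}$, where $u'$ extends $u$ by $u'(i)=v$. For $i\ne j$ the products $X_{v,i}X_{v',j}$ and $X_{v',j}X_{v,i}$ both vanish on $Q_S$ if $S$ meets $\{i,j\}$, and otherwise both extend $u$ by $i\mapsto v$, $j\mapsto v'$. Also $X_{v,i}X_{v',i}=0$. So all these operators commute. They are linearly independent, since they send $\langle\emptyset;1\rangle$ to distinct basis elements. Let $V_i$ be the span of the $X_{v,i}$ $(v\in\mathbb{F}_p^*)$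 and $V=\bigoplus_iV_i$; then $V_iV_i=0$.

The operator $X_{v,i}$ raises weights by $v$, so $fX_{v,i}f^{-1}=\omega^vX_{v,i}$. Applying $hX_{v,i}h^{-1}$ to $\langle u;w\rangle$ restores the labels $u,w$ and attaches the label $hv$, so $hX_{v,i}h^{-1}=X_{hv,i}$. Hence $FH$ acts on $V$ by conjugation, written $\xi\mapsto\varphi\cdot\xi$, each $V_i$ is a copy of the building block of Section~\ref{sec:tools}, and $V^F=0$. The space $V_i^H$ has as basis the $k$ sums $X_{O,i}=\sum_{v\in O}X_{v,i}$, where $O$ is an orbit of $H$ on $\mathbb{F}_p^*$.

\subsection*{The quotient $M$}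
Let $R$ be the smallest subspace of $Q$ that is invariant under all $X_{v,i}$ and contains
\begin{enumerate}
\item[(a$'$)] all basis symbols of weight $0$;
\item[(b$'$)] all weight components of all $X_{O,i}b$ with $b\in Q_S^H$ and $i\notin S$.
\end{enumerate}
Put $M=Q/R$. The operators in $V$ act on $M$.

\begin{lemma}\label{lem:M}
The subspace $R$ is $FH$-invariant and $R=\bigoplus_SR_S$ with $R_S=R\cap Q_S$, so that $M=\bigoplus_SM_S$ with $M_S=Q_S/R_S$. Moreover $M(0)=0$, $M_\emptyset=Q_\emptyset$, and $V_i^HM^H=0$ for all $i$. If \eqref{eq:condB} holds, then $M_{[d]}\ne0$.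
\end{lemma}

\begin{proof}
The space $R$ is spanned by the elements
\begin{equation}\label{eq:span}
X_{v_1,i_1}\cdots X_{v_r,i_r}\,g\qquad(r\ge0),
\end{equation}
with $g$ a generator of type (a$'$) or (b$'$). Each lies in a single space $Q_T(w)$, so $R$ is homogeneous and is the sum of the $R_S$. The vector $X_{O,i}b$ is fixed by $H$, since $hX_{O,i}b=X_{hO,i}\,hb=X_{O,i}b$. So $h$ permutes its components, as it permutes the symbols of weight $0$, and $h$ sends \eqref{eq:span} to $X_{hv_1,i_1}\cdots X_{hv_r,i_r}\,hg\in R$. Thus $R$ is $FH$-invariant, and $M(0)=0$ by (a$'$). The symbols $\langle\emptyset;w\rangle$ have weight $w\ne0$ and the generators (b$'$) lie in $Q_{S\cup\{i\}}$, so every generator lies in some $Q_T$ with $T\ne\emptyset$, and $R_\emptyset=0$.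

We have $M^H=\bigoplus_SM_S^H$. If $i\in S$, then $V_i$ annihilates $M_S$. If $i\notin S$, then each element of $M_S^H$ lifts to some $b\in Q_S^H$ by Lemma~\ref{lem:lift}(b), and $X_{O,i}b\in R$ by (b$'$). Hence $V_i^HM^H=0$.

Now we bound $\dim R_{[d]}$. It is spanned by the elements \eqref{eq:span} with $g\in Q_T$ and $i_1,\dots,i_r$ the distinct elements of $[d]\setminus T$, in increasing order since the operators commute. For $g$ of type (a$'$) we get symbols $\langle u;w\rangle\in Q_{[d]}$ with $w+\sum_{t\in T}u(t)=0$ for some nonempty $T$. There are $2^d-1$ such sets $T$ and $N^d$ functions $u$, and $w$ is determined by $u$ and $T$, so there are at most $(2^d-1)N^d$ such symbols. For $g$ of type (b$'$), fix one of the $d\,2^{d-1}$ pairs $(i,S)$ with $i\notin S$. There are $k$ orbits $O$; by linearity $b$ may run over the $N^{|S|+1}/m$ orbit sums; the component may be taken of one of the $N$ nonzero weights, weight $0$ being covered by (a$'$); and there are $N^{d-1-|S|}$ choices of labels $v_1,\dots,v_r$ for the elements of $[d]\setminus(S\cup\{i\})$. The pair contributes at most $kN^{d+1}/m=k^2N^d$.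 By \eqref{eq:condB},
\[
\dim R_{[d]}\le N^d\bigl(2^d-1+k^2d\,2^{d-1}\bigr)<N^{d+1}=\dim Q_{[d]}.\qedhere
\]
\end{proof}

\subsection*{The group}
We need the additive group of $V$ to act on $M$. The map $\xi\mapsto1+\xi$ is not a homomorphism, because $\xi\eta\ne0$ in general. For $\xi=\xi_1+\dots+\xi_d$ with $\xi_i\in V_i$ put instead
\[
\rho(\xi)=\prod_{i=1}^d(1+\xi_i),
\]
viewed as an operator on $M$. This is the exponential of $\xi$ with the denominators canceled: since the $\xi_i$ commute and have square $0$, the power $\xi^r$ is $r!$ times the sum of the products of $r$ distinct $\xi_i$.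

\begin{proof}[Proof of Theorem~\ref{thm:metab}]
Since $V_iV_i=0$, we have $(1+\xi_i)(1+\eta_i)=1+\xi_i+\eta_i$, and all factors commute. So $\rho(\xi)\rho(\eta)=\rho(\xi+\eta)$, and $\rho$ is a homomorphism from $(V,+)$ to $GL(M)$. Let $G=M\rtimes V$ be the set $M\times V$ with
\[
(y,\xi)(y',\xi')=(y+\rho(\xi)y',\ \xi+\xi').
\]
It is a finite $q$-group, a split extension of the elementary abelian group $M$ by the elementary abelian group $V$, and so metabelian.

\emph{The action.} For $\varphi\in FH$ we have $\varphi(\xi y)=(\varphi\cdot\xi)(\varphi y)$ on $Q$ and hence on $M$, and $\varphi$ preserves each $V_i$. Therefore $\varphi(\rho(\xi)y)=\rho(\varphi\cdot\xi)\varphi y$, and $(y,\xi)\mapsto(\varphi y,\varphi\cdot\xi)$ is an automorphism of $G$. The action is faithful by Lemma~\ref{lem:dict}, as $M_\emptyset=Q_\emptyset$ contains vectors of nonzero weight. It is componentwise, so $C_G(A)=M^A\rtimes V^A$ for every $A\le FH$. Since $M^F=M(0)=0$ and $V^F=0$, we get $C_G(F)=1$. If $\xi\in V^H=\bigoplus_iV_i^H$, then each $\xi_i$ annihilates $M^H$ by Lemma~\ref{lem:M}, so $\rho(\xi)$ is the identity on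 $M^H$. Thus $C_G(H)=M^H\times V^H$ is abelian.

\emph{The class.} Identify $y\in M$ with $(y,0)$. For $g=(y',\xi)$ we have $g^{-1}yg=\rho(-\xi)y$, because $M$ is abelian, and so
\begin{equation}\label{eq:commB}
[y,g]=(\rho(-\xi)-1)y .
\end{equation}
Let $M_{\ge s}=\bigoplus_{|S|\ge s}M_S$. The operator $\rho(-\xi)-1$ is a sum of nonempty products of the $-\xi_i$, and each factor maps $M_{\ge s}$ into $M_{\ge s+1}$. So $[M_{\ge s},G]\le M_{\ge s+1}$. In particular $M_{\geq1}$ is normal in $G$ and $V$ acts trivially on $M/M_{\ge1}$, so $G/M_{\ge1}$ is abelian and $\gamma_2(G)\le M_{\ge1}$. By induction $\gamma_{s+1}(G)\le M_{\ge s}$ for $s\ge1$, and $\gamma_{d+2}(G)\le M_{\ge d+1}=0$.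

Conversely, by Lemma~\ref{lem:M} some symbol $\langle u;w\rangle\in Q_{[d]}$ has nonzero image in $M$. This image is $X_{u(1),1}\cdots X_{u(d),d}\,y$, where $y\in M_\emptyset$ is the image of $\langle\emptyset;w\rangle$. For $\xi=X_{v,i}$ we have $\rho(-\xi)-1=-X_{v,i}$, so \eqref{eq:commB} gives
\[
[y,X_{u(1),1},\dots,X_{u(d),d}]=(-1)^dX_{u(1),1}\cdots X_{u(d),d}\,y\ne0 .
\]
This commutator lies in $\gamma_{d+1}(G)$, so the class is exactly $d+1$.

For the last assertion, given $q$ and $d$, take $H=\mathbb{F}_p^*$ with $p\ne q$ a prime such that $p-1>2^d-1+d\,2^{d-1}$; then $m=p-1\geq 2$ and $k=1$.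
\end{proof}

\begin{remark}
The two constructions start from the same group. For $d=1$, condition \eqref{eq:condB} reads $p-1>1+k^2$, which is \eqref{eq:cond} for $c=2$. Matching $X_{v,1}$ with $x_{1,v}$ and $\langle\emptyset;w\rangle$ with $x_{2,w}$ turns (a$'$), (b$'$) into (a), (b), so $V=J_{01}$ and $M=J_{12}\oplus J_{02}$. In $1+J$ one has $(1+\xi)(1+y)(1+\xi)^{-1}=1+y+\xi y=1+\rho(\xi)y$ for $\xi\in V$ and $y\in M$, so $1+J\cong M\rtimes V$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{Iusa}
Valentina Iusa, \emph{On the nilpotency class of finite groups with a Frobenius group of automorphisms}, arXiv:1806.05529 (2018).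

\end{thebibliography}
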